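\title{Planarity of curves of low degree on general hypersurfaces}

\begin{abstract}
Let $X\subset\mathbb{P}^{n+1}$ be a general complex hypersurface of degree $d\ge 3$ and dimension $n\ge 3$. We prove that every integral curve of degree at most $d$ on $X$ lies in a $2$-plane if and only if $3d\ge 4n+4$. In particular this holds for $\frac32 n+2\le d\le 2n-1$, which settles a problem posed by Chen and Yang. For $2d\ge 3n+2$ we classify the curves of degree at most $d$ on $X$, and for $d\ge 9$, $2d\ge 3n+3$ we extend planarity to all curves of degree at most $2d-6$. The proof bounds the number of conditions imposed by a non-planar curve by Castelnuovo's method, and the number of its parameters by projection to the plane.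
\end{abstract}

\section{Introduction}

We work over $\mathbb{C}$. A \emph{curve} is an integral (irreducible and reduced) closed subvariety of dimension one, and it is \emph{planar} if it is contained in a $2$-plane. A statement holds for a \emph{general} hypersurface of degree $d$ in $\mathbb{P}^{n+1}$ if it holds on a nonempty Zariski-open subset of the projective space $|\mathcal{O}(d)|=\mathbb{P}(H^0(\mathbb{P}^{n+1},\mathcal{O}(d)))$ of all such hypersurfaces.

A general hypersurface $X\subset\mathbb{P}^{n+1}$ of degree $d$ carries curves of degree $d$, namely its plane sections. Which other curves of degree at most $d$ does it carry? Two facts are recorded in \cite{CY}. First, $X$ contains lines if and only if $d<2n$. Second, for $d\ge 2n$, a positive-dimensional subvariety $Y\subset X$ with $\deg Y\le d+2$ has degree $d$ and equals $X\cap\Lambda$ for a linear subspace $\Lambda\cong\mathbb{P}^{\dim Y+1}$. For $d\le 2n-1$ the second statement fails because of the lines, and a plane through a line also cuts out a residual divisor of degree $d-1$. All these curves are still planar. The following problem is posed in \cite{CY}.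

\begin{quote}
Let $X\subset\mathbb{P}^{n+1}$ be a general hypersurface of degree $d$ and dimension $n\ge 3$ with $\frac32 n+2\le d\le 2n-1$. Is every curve $C\subset X$ of degree $\delta\le d$ contained in a $2$-plane?
\end{quote}

To guess the answer, count rational normal curves of degree $e$, that is, the images of $\mathbb{P}^1$ under $n+2$ binary forms of degree $e$ that span the space of all such forms. Up to the action of $GL_2$ these depend on $(n+2)(e+1)-4$ parameters. Lying on $X$ means that a binary form of degree $ed$ vanishes, which is $ed+1$ conditions. One expects such curves on a general $X$ exactly when the parameters are at least as many as the conditions: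
\begin{center}
\begin{tabular}{lccc}
 & parameters & conditions & expected on $X$ when\\
\hline
lines & $2n$ & $d+1$ & $d\le 2n-1$\\
conics & $3n+2$ & $2d+1$ & $2d\le 3n+1$\\
twisted cubics & $4n+4$ & $3d+1$ & $3d\le 4n+3$
\end{tabular}
\end{center}
For arbitrary $e$ the inequality reads $d\le n+2+\frac{n-3}{e}$, and for $n\ge 3$ the right side is nonincreasing in $e$. This suggests that, as $d$ grows, twisted cubics are the last non-planar curves of low degree to disappear, and that conics are the last planar ones other than lines, their residuals and plane sections. Both guesses are correct.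

\begin{theorem}\label{thm:planar}
Let $n\ge 3$ and $d\ge 3$. All curves of degree at most $d$ on a general hypersurface $X\subset\mathbb{P}^{n+1}$ of degree $d$ are planar if and only if $3d\ge 4n+4$. If $3d\le 4n+3$, a general $X$ contains twisted cubics.
\end{theorem}

\begin{corollary}\label{cor:question}
If $n\ge 3$ and $\frac32n+2\le d\le 2n-1$, every curve of degree at most $d$ on a general $X$ is planar.
\end{corollary}

\begin{proof}
Here $3d\ge\frac92n+6>4n+4$.
\end{proof}

\begin{theorem}\label{thm:class}
Let $n\ge 3$ and $2d\ge 3n+2$, and let $X\subset\mathbb{P}^{n+1}$ be a general hypersurface of degree $d$. Then $X$ contains no $2$-plane, and every curve $C\subset X$ of degree at most $d$ is of one of the following types: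
\begin{enumerate}
\item[(i)] $C$ is a line;
\item[(ii)] $\deg C=d-1$ and $X\cap\Lambda=C+\ell$ for a $2$-plane $\Lambda$ and a line $\ell\subset X$;
\item[(iii)] $C=X\cap\Lambda$ for a $2$-plane $\Lambda$.
\end{enumerate}
Type (iii) always occurs. If $d\le 2n-1$, all three types occur. If instead $d\ge 4$ and $2d\le 3n+1$, a general $X$ contains smooth conics, so the classification fails.
\end{theorem}

\begin{theorem}\label{thm:large}
Let $n\ge 3$, $d\ge 9$ and $2d\ge 3n+3$. On a general hypersurface $X\subset\mathbb{P}^{n+1}$ of degree $d$, every curve of degree at most $2d-6$ is planar, hence of type (i), (ii) or (iii). Non-planar curves of degree $2d$ always exist on $X$.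
\end{theorem}

Theorem~\ref{thm:large} covers the whole range of the problem above, since $\frac32n+2\le d\le 2n-1$ forces $n\ge 6$, $d\ge 11$ and $2d\ge 3n+4$.

The count for rational normal curves is only a guide, for two reasons. An excess of parameters does not by itself produce curves on a general $X$; Section~\ref{sec:exist} supplies them by a tangent space computation at one explicit pair. More seriously, non-existence has to be proved for all non-planar curves at once, and a curve of large genus imposes fewer conditions and may move in a larger family than a rational one. We bound both numbers in terms of the degree $\delta$ and the dimension $r$ of the span only (Sections~\ref{sec:cond} and~\ref{sec:param}). The difference of the two bounds is a concave function of $\delta$, so it has to be checked only at the ends of the range of degrees (Section~\ref{sec:crit}).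

From now on $m=n+1$, so $X\subset\mathbb{P}^m$; $R_d$ is the space of forms of degree $d$ in $x_0,\dots,x_m$, and $N=\dim|\mathcal{O}(d)|=\dim R_d-1$. For a reduced closed subscheme $Y$ of a projective space, the Hilbert function $h_Y(k)$ is the dimension of the space of forms of degree $k$ modulo those vanishing on $Y$: the number of conditions that $Y$ imposes on hypersurfaces of degree $k$. If $Y\subset\mathbb{P}^r\subset\mathbb{P}^m$, then $h_Y$ is the same in both spaces, because restriction of forms to a linear subspace is surjective.

\section{Incidence counts for lines and plane curves}\label{sec:count}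

All non-existence statements below come from one lemma.

\begin{lemma}\label{lem:inc}
Let $B$ be a variety and let $\mathcal{C}\subset B\times\mathbb{P}^m$ be a flat family of reduced subschemes $C_b$ with $h_{C_b}(d)\ge c$ for all $b\in B$. For a general $X$ of degree $d$, the set $\{b\in B: C_b\subset X\}$ has dimension at most $\dim B-c$, and it is empty if $\dim B<c$.
\end{lemma}

\begin{proof}
Let $I=\{(b,X):C_b\subset X\}\subset B\times|\mathcal{O}(d)|$. Its complement is the image of the open set $\{(b,p,X):p\in C_b,\ p\notin X\}$ under the flat, hence open, map $\mathcal{C}\times|\mathcal{O}(d)|\to B\times|\mathcal{O}(d)|$, so $I$ is closed. The fibers of $I\to B$ are linear spaces of dimension at most $N-c$, so $\dim I\le\dim B+N-c$. A general $X$ lies outside the closures of the images of those components of $I$ that do not dominate $|\mathcal{O}(d)|$. A dominant component has dimension at least $N$ and general fiber of dimension at most $\dim B-c$.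
\end{proof}

We apply the lemma to curves that span an $r$-plane. The Grassmannian of $r$-planes in $\mathbb{P}^m$ has dimension $(r+1)(m-r)$ and is covered by finitely many affine charts $U$, whose points are graphs of linear maps. Over such a chart there is a morphism $U\times\mathbb{P}^r\to\mathbb{P}^m$ that identifies $\{\Lambda\}\times\mathbb{P}^r$ linearly with $\Lambda$. A flat family of curves in $\mathbb{P}^r$ with base $T$ thus gives a flat family in $\mathbb{P}^m$ with base $U\times T$, of dimension $(r+1)(m-r)+\dim T$ and with the same Hilbert functions. If finitely many families $T$ contain all curves of a given kind in $\mathbb{P}^r$, then the finitely many families $U\times T$ contain all curves of that kind in all $r$-planes.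

For $r=1$ and $T$ a point, a line imposes $d+1$ conditions, so the lines on a general $X$ form a family of dimension at most $2n-d-1$, and there are none if $d\ge 2n$. For $r=2$ both numbers are again known exactly.

\begin{lemma}\label{lem:plane}
If $n\ge 3$ and $2d\ge 3n+2$, a general $X$ contains no plane curve of degree $\delta$ with $2\le\delta\le d-2$, and no $2$-plane.
\end{lemma}

\begin{proof}
Curves of degree $\delta$ in $\mathbb{P}^2$ form an open subset $T$ of a projective space of dimension $\frac{\delta(\delta+3)}2$, and the Grassmannian of planes has dimension $3(n-1)$. A ternary form of degree $d$ vanishes on the curve if and only if it is divisible by its equation, so the number of conditions is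
\[
\binom{d+2}{2}-\binom{d-\delta+2}{2}=\frac{\delta(2d+3-\delta)}{2}.
\]
Conditions minus parameters equals $\delta(d-\delta)-3(n-1)$. On $2\le\delta\le d-2$ the concave function $\delta(d-\delta)$ is at least $2(d-2)$, so the difference is at least $2d-3n-1>0$, and Lemma~\ref{lem:inc} applies. The hypotheses give $d\ge 6$, so $\delta=2$ is in the range; a plane in $X$ would contain smooth conics.
\end{proof}

The symmetry $\delta\leftrightarrow d-\delta$ reflects the passage to the residual divisor in the plane section. The pattern of this proof, a concave function of $\delta$ checked at the endpoints, returns for non-planar curves.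

\section{Lines, conics and twisted cubics on general hypersurfaces}\label{sec:exist}

To show that the thresholds in the table are attained we must prove that an incidence variety dominates $|\mathcal{O}(d)|$, and for this it is enough that the projection be a submersion at one point. Let $S=\mathbb{C}[s,t]$ with graded pieces $S_k$. For $\varphi\in S_e^{m+1}$ and $F\in R_d$ write $F(\varphi)\in S_{ed}$ for the result of substitution. The hypothesis of the next lemma says that the equation $F(\varphi)=0$ can be solved to first order in $\varphi$ for every first-order change of $F$.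

\begin{lemma}\label{lem:dom}
Let $\varphi\in S_e^{m+1}$ have entries spanning $S_e$, and let $F\in R_d$ satisfy $F(\varphi)=0$ and $\sum_{i=0}^m\partial_iF(\varphi)\,S_e=S_{ed}$. Then a general hypersurface of degree $d$ contains a rational normal curve of degree $e$ spanning a $\mathbb{P}^e$.
\end{lemma}

\begin{proof}
Consider $\mu:S_e^{m+1}\times R_d\to S_{ed}$, $(\varphi,F)\mapsto F(\varphi)$. Its differential at the given point is $d\mu(v,G)=\sum_i\partial_iF(\varphi)v_i+G(\varphi)$, which is surjective already on vectors $(v,0)$. Hence $\mu^{-1}(0)$ is smooth at the point, with tangent space $\ker d\mu$. The projection $\ker d\mu\to R_d$ is surjective, since for each $G$ there is $v$ with $\sum_i\partial_iF(\varphi)v_i=-G(\varphi)$. So the component of $\mu^{-1}(0)$ through the point dominates $R_d$, and so does its dense open subset where the entries of the first coordinate span $S_e$. The image of this subset is constructible and dense, so it contains a nonempty open set. Entries that span $S_e$ define the standard rational normal curve in $\mathbb{P}^e$ followed by a linear embedding $\mathbb{P}^e\to\mathbb{P}^m$.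
\end{proof}

\begin{proposition}\label{prop:exist}
Let $n\ge 2$ and let $X\subset\mathbb{P}^{n+1}$ be general of degree $d$.
\begin{enumerate}
\item[(a)] If $d\le 2n-1$, then $X$ contains lines.
\item[(b)] If $d\ge 2$ and $2d\le 3n+1$, then $X$ contains smooth conics.
\item[(c)] If $d\ge 3$ and $3d\le 4n+3$, then $X$ contains twisted cubics.
\end{enumerate}
\end{proposition}

Part (a) is the existence half of the fact on lines quoted in the introduction; we include it as the simplest case of the argument.

\begin{proof}
For $e=1,2,3$ take $\varphi=(s^e,s^{e-1}t,\dots,t^e,0,\dots,0)$ and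
\[
F=F_0(x_0,\dots,x_e)+\sum_{j=e+1}^{n+1}x_jG_j(x_0,\dots,x_e),\qquad F_0(\varphi)=0,\quad\deg G_j=d-1.
\]
Then $F(\varphi)=0$, $\partial_iF(\varphi)=\partial_iF_0(\varphi)$ for $i\le e$, and $\partial_jF(\varphi)=G_j(\varphi)$ for $j>e$. Label the monomials of $S_{ed}$ by their exponent of $s$, an integer in $[0,ed]$. Every integer $a\in[0,e(d-1)]$ is a sum of $d-1$ integers in $[0,e]$, so there is a monomial $G_j$ for which $G_j(\varphi)$ has exponent $a$, and then $G_j(\varphi)S_e$ is spanned by the monomials with exponents $a,\dots,a+e$. Thus each of the $n+1-e$ forms $G_j$ supplies a block of $e+1$ consecutive exponents placed anywhere in $[0,ed]$. Any $K$ consecutive exponents are covered once $(e+1)(n+1-e)\ge K$: lay the blocks end to end from the left, and shift back a block that would pass $ed$. It remains to choose $F_0$ so that it supplies enough of the other exponents.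

(a) Take $F_0=0$. All $d+1$ exponents must be covered by $n$ blocks of length $2$, and $2n\ge d+1$.

(b) Take $F_0=x_0^{d-2}q$ with $q=x_0x_2-x_1^2$. Since $q(\varphi)=0$, we have $\partial_iF_0(\varphi)=s^{2d-4}\partial_iq(\varphi)$, and the $\partial_iq(\varphi)$ are $t^2,-2st,s^2$. So $F_0$ supplies $s^{2d-4}S_4$, the exponents $2d-4,\dots,2d$. The remaining $2d-4$ exponents $0,\dots,2d-5$ are covered by $n-1$ blocks of length $3$, because $3(n-1)\ge 2d-4$.

(c) Take $F_0=x_0^{d-2}q_1+x_3^{d-2}q_2$ with $q_1=x_0x_2-x_1^2$ and $q_2=x_1x_3-x_2^2$. Both quadrics vanish on $\varphi$, with gradients $s\,(t^2,-2st,s^2,0)$ and $t\,(0,t^2,-2st,s^2)$ there. For $v_0,\dots,v_3\in S_3$ this gives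
\[
\sum_{i\le 3}\partial_iF_0(\varphi)v_i=s^{3d-5}\,w_1+t^{3d-5}\,w_2,\qquad
\begin{array}{l}
w_1=t^2v_0-2stv_1+s^2v_2,\\[2pt]
w_2=t^2v_1-2stv_2+s^2v_3.
\end{array}
\]
The map $S_3^4\to S_5^2$, $v\mapsto(w_1,w_2)$, is surjective. Indeed, $v_0$ and $v_3$ give $t^2S_3\oplus s^2S_3$, whose quotient is spanned by $(s^5,0)$, $(s^4t,0)$, $(0,t^5)$, $(0,st^4)$. The choices $v_2=s^3$, $v_2=s^2t$, $v_1=t^3$, $v_1=st^2$ give $(s^5,-2s^4t)$, $(s^4t,-2s^3t^2)$, $(-2st^4,t^5)$, $(-2s^2t^3,st^4)$, which reduce to these four classes. So $F_0$ supplies $s^{3d-5}S_5+t^{3d-5}S_5$, the exponents in $[3d-5,3d]\cup[0,5]$. The remaining exponents $6,\dots,3d-6$, of which there are $\max(0,3d-11)$, are covered by $n-2$ blocks of length $4$, because $4(n-2)\ge 3d-11$.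

In each case Lemma~\ref{lem:dom} applies.
\end{proof}

\section{Conditions imposed by a non-planar curve}\label{sec:cond}

Let $C\subset\mathbb{P}^r$, $r\ge 3$, be a curve of degree $\delta$ that is \emph{nondegenerate}, that is, contained in no hyperplane. For $k\gg0$ one has $h_C(k)=k\delta+1-p_a$, where $p_a=h^1(\mathcal{O}_C)$ is the arithmetic genus. We need a lower bound for $h_C(d)$ at the given $d$, uniform in $C$. Castelnuovo's method reduces this to a finite set of points. By the general position theorem \cite[Ch.~III, \S\S1--2]{ACGH}, a general hyperplane section $\Gamma=C\cap H$ consists of $\delta$ distinct points in linearly general position: any $r$ or fewer of them are linearly independent. It follows that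
\begin{equation}\label{eq:gamma}
h_\Gamma(k)\ge\min\bigl(\delta,\;k(r-1)+1\bigr).
\end{equation}
To see this, choose that many points of $\Gamma$ and single out one of them, $p$. Split the others into $k$ groups of at most $r-1$ points; each group lies on a hyperplane of $H$ missing $p$, and the product of these $k$ hyperplanes separates $p$ from the rest.

The defect in \eqref{eq:gamma} relative to $\delta$, summed over $k$, is \emph{Castelnuovo's function}. With $y_+=\max(y,0)$ and real $x\ge 1$, put
\[
\pi(x,r)=\sum_{k\ge1}\bigl(x-1-k(r-1)\bigr)_+ .
\]
If $\delta-1=M(r-1)+\varepsilon$ with $0\le\varepsilon<r-1$, this is Castelnuovo's number $\binom M2(r-1)+M\varepsilon$. Term by term, $\pi(x,r)$ is convex in $x$ and nonincreasing in $r$. With $M=\lfloor\frac{x-1}{r-1}\rfloor$ it equals $M\bigl(x-1-\frac{r-1}2\bigr)-\frac{r-1}2M^2$, and maximizing this quadratic over real $M$ gives $\pi(x,r)\le\bigl(x-1-\frac{r-1}2\bigr)^2/\bigl(2(r-1)\bigr)$. In particular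
\begin{equation}\label{eq:pi}
\pi(x,r)\le\frac{(x-2)^2}{4}\quad(r\ge 3),\qquad\pi(x,r)\le\frac{(2x-5)^2}{24}\quad(r\ge 4).
\end{equation}

\begin{lemma}\label{lem:cond}
Let $C\subset\mathbb{P}^r$, $r\ge 3$, be a nondegenerate curve of degree $\delta$, with arithmetic genus $p_a$ and geometric genus $g$. Then $h_C(k)\ge k\delta+1-\pi(\delta,r)$ for all $k\ge0$, and $0\le g\le p_a\le\pi(\delta,r)$.
\end{lemma}

\begin{proof}
Let $A$ be the homogeneous coordinate ring of $C$, a domain. Multiplication by the equation of $H$ is an injection $A_{j-1}\to A_j$ whose image lies in the kernel of the surjection from $A_j$ to the degree $j$ part of the coordinate ring of $\Gamma$. So $h_C(j)-h_C(j-1)\ge h_\Gamma(j)$. Since $h_C(0)=1$ and $\min(\delta,y)=\delta-(\delta-y)_+$, summing \eqref{eq:gamma} gives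
\[
h_C(k)\ge 1+k\delta-\sum_{j=1}^k\bigl(\delta-1-j(r-1)\bigr)_+\ge 1+k\delta-\pi(\delta,r).
\]
Taking $k\gg0$ gives $p_a\le\pi(\delta,r)$. If $\nu:\tilde C\to C$ is the normalization, then $p_a-g=h^0(\nu_*\mathcal{O}_{\tilde C}/\mathcal{O}_C)\ge0$.
\end{proof}

The bound on the genus is Castelnuovo's bound \cite[Ch.~III, \S\S1--2]{ACGH}.

\begin{example}
For a quartic curve in $\mathbb{P}^3$, $\Gamma$ is four points of a plane, no three collinear, so $h_\Gamma(k)=3,4,4,\dots$ for $k=1,2,3,\dots$ and $h_C(d)\ge 1+3+4(d-1)=4d$, in agreement with $\pi(4,3)=1$. Equality holds for a complete intersection of two quadrics, where $h_C(d)=\binom{d+3}3-2\binom{d+1}3+\binom{d-1}3=4d$ for $d\ge1$.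
\end{example}

\section{The dimension of a family of non-planar curves}\label{sec:param}

Let $H_{\delta,r}$ be the set of nondegenerate curves of degree $\delta$ in $\mathbb{P}^r$, $r\ge3$. By Lemma~\ref{lem:cond} their Hilbert polynomials are $k\delta+1-p_a$ with $0\le p_a\le\pi(\delta,r)$. Being integral and being nondegenerate are open conditions in flat families, so $H_{\delta,r}$ is an open subset of a finite union of Hilbert schemes. It has finitely many irreducible components $T$, which we take with reduced structure, each with a flat universal curve $\mathcal{C}\to T$ with fibers $C_\tau$.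

The general member of $T$ may be singular and its hyperplane bundle may be special, so we want a bound for $\dim T$ that is insensitive to both. A curve in $\mathbb{P}^r$ is determined by its projection to a plane together with the remaining $r-2$ coordinate functions, and for plane curves a uniform bound is available \cite{Zar,Har}:
\begin{equation}\label{eq:severi}
\begin{array}{l}
\text{the locus of integral plane curves of degree $\delta$ and geometric genus $g$}\\
\text{has dimension at most } 3\delta+g-1.
\end{array}
\end{equation}
For twisted cubics the count runs as follows. Projection from a general point gives a singular plane cubic, which depends on $8=3\cdot3+0-1$ parameters. The fourth coordinate is a binary cubic form, with $4$ parameters. The total $12$ agrees with the count $4\cdot 4-4$ of the introduction.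

The geometric genus $g$ of $C_\tau$ and the number $h=h^0(\tilde C_\tau,L_\tau)$, where $L_\tau$ is the pullback of $\mathcal{O}(1)$ to the normalization, are constant on a dense open subset of $T$. Indeed, the normalization $\tilde{\mathcal{C}}$ of $\mathcal{C}$ has normal, hence (in characteristic zero) smooth, generic fiber over $T$. After shrinking $T$, the map $\tilde{\mathcal{C}}\to T$ is smooth and the locus where $\tilde{\mathcal{C}}\to\mathcal{C}$ is not an isomorphism is finite over $T$, so each fiber is the normalization of $C_\tau$. Then $g$ is constant by flatness, and $h$ is generically constant by semicontinuity. We call these values the invariants $(g,h)$ of $T$. Nondegeneracy gives $h\ge r+1$, and $h\le\delta+1$ for any line bundle of degree $\delta\ge 0$, so $\delta\ge r$.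

\begin{lemma}\label{lem:param}
If $T$ is a component of $H_{\delta,r}$ with invariants $(g,h)$, then $\dim T\le 3\delta+g-1+(r-2)h$.
\end{lemma}

\begin{proof}
Let $T^\circ\subset T$ be a dense open subset on which $g$ and $h$ are constant.

\emph{A common projection.} Fix one member $C$, and a hyperplane $H$ meeting it in $\delta$ distinct points. A general linear subspace $Z\subset H$ of codimension $2$ in $H$ misses the finitely many lines joining these points. Choose coordinates with $H=\{x_0=0\}$ and $Z=\{x_0=x_1=x_2=0\}$, and let $p$ be the projection from $Z$ to $\mathbb{P}^2$, which sends $H\setminus Z$ to the line $\ell=\{x_0=0\}$. Then $C_\tau=C$ satisfies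
\[
(\ast)\qquad C_\tau\cap Z=\emptyset,\ \text{ and } C_\tau\cap H \text{ consists of $\delta$ points with distinct images in $\ell$.}
\]
Condition $(\ast)$ is open in $\tau$. The first part is open by properness. The family $\mathcal{G}$ of the sections $C_\tau\cap H$ is finite and flat of degree $\delta$, so it is \'etale over an open set. There the off-diagonal part of $\mathcal{G}\times_T\mathcal{G}$ is finite over the base, and the pairs with equal image in $\ell$ form a closed subset of it, whose image in the base is closed. Shrink $T^\circ$ so that $(\ast)$ holds everywhere. Let $D_\tau=p(C_\tau)$. Since $p^*\mathcal{O}(1)=\mathcal{O}_{C_\tau}(1)$, we have $\delta=\deg(C_\tau\to D_\tau)\cdot\deg D_\tau$. Since $D_\tau\ne\ell$ meets $\ell$ in $\delta$ points, $\deg D_\tau\ge\delta$. So $C_\tau\to D_\tau$ is birational, and $D_\tau$ is an integral plane curve of degree $\delta$ and geometric genus $g$.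

\emph{Reduction to fibers.} Let $\Psi\subset T^\circ\times|\mathcal{O}_{\mathbb{P}^2}(\delta)|$ be the set of pairs $(\tau,D)$ such that the equation of $D$, as a form in $x_0,x_1,x_2$, vanishes on $C_\tau$. It is closed, as in the proof of Lemma~\ref{lem:inc}, and $(\tau,D)\in\Psi$ if and only if $D=D_\tau$. So $\dim\Psi=\dim T$. The second projection maps $\Psi$ to the locus in \eqref{eq:severi}, with fibers $T_D=\{\tau\in T^\circ:D_\tau=D\}$. It suffices to show $\dim T_D\le(r-2)h$.

\emph{The fibers.} Let $T_D\neq\emptyset$, let $\nu:\tilde D\to D$ be the normalization, $L=\nu^*\mathcal{O}(1)$, and let $\sigma_0,\sigma_1,\sigma_2\in H^0(L)$ be the pulled back coordinates, which have no common zero. Each $\sigma=(\sigma_3,\dots,\sigma_r)\in H^0(L)^{r-2}$ defines a nonconstant morphism $f_\sigma=(\sigma_0:\dots:\sigma_r):\tilde D\to\mathbb{P}^r$. If $\tau\in T_D$, then $\nu$ factors through the finite birational map $C_\tau\to D$. Hence $\tilde D$ is the normalization of $C_\tau$, $L\cong L_\tau$, $h^0(L)=h$, and $C_\tau=f_\sigma(\tilde D)$ for the pullbacks $\sigma_i$ of $x_3,\dots,x_r$. Let $W\subset H^0(L)^{r-2}\times T_D$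 be the set of $(\sigma,\tau)$ with $f_\sigma(\tilde D)\subset C_\tau$. Its complement is the projection of the open set of $(\sigma,\tau,y)$, $y\in\tilde D$, with $f_\sigma(y)\notin C_\tau$, so $W$ is closed. It surjects onto $T_D$. It injects into $H^0(L)^{r-2}$, because $f_\sigma(\tilde D)\subset C_\tau$ forces equality of these integral curves, and a curve determines its point of the Hilbert scheme. Hence $\dim T_D\le\dim W\le(r-2)h$.
\end{proof}

For $g=0$ and $h=\delta+1$ the bound is $(r+1)(\delta+1)-4$, the number of parameters of $r+1$ binary forms of degree $\delta$ modulo $GL_2$.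

\section{A numerical criterion}\label{sec:crit}

A non-planar curve in $\mathbb{P}^m$ spans an $r$-plane with $3\le r\le m$, so it belongs to a family $U\times T$ as in Section~\ref{sec:count}, with $T$ a component of $H_{\delta,r}$. By Lemmas~\ref{lem:inc}, \ref{lem:cond} and~\ref{lem:param}, a general $X$ contains no member of $U\times T$ if $(r+1)(m-r)+3\delta+g-1+(r-2)h<d\delta+1-\pi(\delta,r)$. Both sides are integers, so this is the inequality
\begin{equation}\label{eq:main}
(r+1)(m-r)+(r-2)h+3\delta+g+\pi(\delta,r)\le d\delta+1 .
\end{equation}
It remains to eliminate the invariants $g$ and $h$. Let $L$ be the hyperplane bundle on the normalization of a general member of $T$.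

\emph{Nonspecial case, $h^1(L)=0$.} Riemann--Roch gives $h=\delta+1-g$, so $(r-2)h+g=(r-2)(\delta+1)-(r-3)g\le(r-2)(\delta+1)$. Thus \eqref{eq:main} follows from $\alpha_r(\delta)\ge0$, where
\[
\alpha_r(\delta)=d\delta-(r+1)(m-r+\delta)-(r-3)-\pi(\delta,r).
\]

\emph{Special case, $h^1(L)>0$.} Clifford's theorem states that a line bundle $L$ on a smooth projective curve with $h^0(L)>0$ and $h^1(L)>0$ has $h^0(L)-1\le\frac12\deg L$. So $r+1\le h\le\frac\delta2+1$, and in particular $\delta\ge 2r$. With $g\le\pi(\delta,r)$, inequality \eqref{eq:main} follows from $\beta_r(\delta)\ge0$, where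
\[
\beta_r(\delta)=d\delta+1-(r+1)(m-r)-(r-2)\Bigl(\frac\delta2+1\Bigr)-3\delta-2\pi(\delta,r).
\]
Here the genus costs twice, once in the conditions and once in the parameters; in return $h$ is about half as large, and the case arises only for $\delta\ge 2r$.

\begin{example}
The smallest case of Theorem~\ref{thm:planar} with $3d\ge 4n+4$ is a sextic threefold: $n=3$, $m=4$, $d=6$. For $r=3$ we have $\alpha_3(\delta)=2\delta-4-\pi(\delta,3)$, and $\pi(\delta,3)=0,1,2,4$ for $\delta=3,4,5,6$, so $\alpha_3(\delta)=2,3,4,4$. For $r=4$ we have $\alpha_4(\delta)=\delta-1-\pi(\delta,4)$, and $\pi(\delta,4)=0,1,2$ for $\delta=4,5,6$, so $\alpha_4(\delta)=3,3,3$. The special case needs $2r\le\delta\le6$, so $r=3$ and $\delta=6$, where $\beta_3(6)=37-4-4-18-8=3$. All values are nonnegative, so a general sextic threefold contains no non-planar curve of degree at most $6$.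
\end{example}

In general, convexity of $\pi(\cdot,r)$ replaces the case-by-case check, and the lower endpoints can be treated once and for all.

\begin{proposition}\label{prop:crit}
Let $m\ge 3$, $d\ge6$ and $4m\le 3d$, and let $D$ be a positive integer. Suppose that for every integer $r$ with $3\le r\le m$ we have $\alpha_r(D)\ge0$ if $r\le D$, and $\beta_r(D)\ge0$ if $2r\le D$. Then a general hypersurface of degree $d$ in $\mathbb{P}^m$ contains no non-planar curve of degree at most $D$.
\end{proposition}

\begin{proof}
Only finitely many families $U\times T$ occur for $\delta\le D$, so it suffices to prove \eqref{eq:main} for each, that is, $\alpha_r\ge0$ on $[r,D]$ and $\beta_r\ge0$ on $[2r,D]$. Both functions are concave in $\delta$, being linear functions minus convex ones, so it suffices to check the endpoints. The upper endpoints are the hypothesis. Since $\pi(r,r)=0$ and $d\ge\frac43m$,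
\[
\alpha_r(r)=dr-(r+1)m-r+3\ge\tfrac13mr-m-r+3=\tfrac13(m-3)(r-3)\ge0 .
\]
Since $\pi(2r,r)=r+1+(2-r)_+=r+1$, the terms of $\beta_r(2r)$ divisible by $r+1$ add up to $-(r+1)\bigl((m-r)+(r-2)+2\bigr)$. Using $m\le\frac34d$ and then $d\ge6$,
\[
\beta_r(2r)=2rd+1-(r+1)m-6r\ge\frac{d(5r-3)}4-6r+1\ge\frac{3r-7}2>0 .\qedhere
\]
\end{proof}

For $r=3$ the first computation reads $\alpha_3(3)=3d-4m$. This is the count for twisted cubics, and it shows that the hypothesis $4m\le 3d$, that is $3d\ge 4n+4$, cannot be weakened in this step.

\section{Curves of degree at most $d$}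

\begin{proof}[Proof of Theorem~\ref{thm:planar}]
If $3d\le 4n+3$, Proposition~\ref{prop:exist}(c) gives twisted cubics on a general $X$; they are non-planar of degree $3\le d$.

Let $3d\ge 4n+4=4m$. Since $n\ge3$ we have $3d\ge16$, so $d\ge6$. We verify the hypotheses of Proposition~\ref{prop:crit} with $D=d$, for $3\le r\le m\le\frac34d$.

\emph{The function $\alpha_r$.} Replacing $m$ by $\frac34d$ gives $\alpha_r(d)\ge a(r)-\pi(d,r)$, where
\[
a(r)=d^2-\tfrac74d(r+1)+r^2+3
\]
is decreasing for $r\le\frac78d$. One cannot combine the worst value of $a$ with the worst value of $\pi$: at $r=\frac34d$ the leading term of $a$ is $\frac14d^2$, the same as in the first bound of \eqref{eq:pi}, and the difference is negative. For large $r$, however, $\pi(d,r)$ is only linear in $d$, so we split the range.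

If $r\le\frac{d+1}2$, then by \eqref{eq:pi}
\[
\alpha_r(d)\ge a\Bigl(\frac{d+1}2\Bigr)-\frac{(d-2)^2}4=\frac38d^2-\frac{17}8d+\frac{13}4-\frac{(d-2)^2}4=\frac{(d-3)(d-6)}8\ge0 .
\]
If $r\ge\frac{d+1}2$, then $2(r-1)\ge d-1$, so only the term $k=1$ survives and $\pi(d,r)=d-r$. The function $a(r)-d+r$ has derivative $-\frac74d+2r+1\le1-\frac d4<0$ for $r\le\frac34d$. Hence
\[
\alpha_r(d)\ge a\Bigl(\frac{3d}4\Bigr)-\frac d4=\frac{d^2}4-\frac{7d}4+3-\frac d4=\frac{(d-2)(d-6)}4\ge0 .
\]

\emph{The function $\beta_r$, for $2r\le d$.} Replacing $m$ by $\frac34d$,
\[
(r+1)(m-r)+(r-2)\Bigl(\frac d2+1\Bigr)+3d\le\frac54dr-r^2+\frac{11}4d-2 .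
\]
The right side is increasing for $r\le\frac58d$, so for $r\le\frac d2$ it is at most $\frac38d^2+\frac{11}4d-2$. With $2\pi(d,r)\le\frac12(d-2)^2$ we get
\[
\beta_r(d)\ge d^2+1-\frac38d^2-\frac{11}4d+2-\frac{(d-2)^2}2=\frac{(d-2)(d-4)}8>0 .\qedhere
\]
\end{proof}

The hypothesis $n\ge3$ entered through $d\ge6$. For $n=2$ and $d=4$, where $3d=4n+4$, one has $\alpha_3(4)=16-16-1<0$, and the criterion gives no information.

For the existence statements we use Bertini's theorem in this form: if $Y\subset\mathbb{P}^M$ is smooth and irreducible of dimension at least $2$, a general hyperplane section of $Y$ is smooth and irreducible of dimension $\dim Y-1$. A general $X$ is smooth and irreducible.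

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Let $2d\ge3n+2$. Then $3d\ge\frac92n+3\ge4n+4$, so by Theorem~\ref{thm:planar} a curve $C\subset X$ of degree at most $d$ lies in a plane $\Lambda$. By Lemma~\ref{lem:plane}, $X$ contains no plane and $\deg C\in\{1,d-1,d\}$. Since $\Lambda\not\subset X$, the curve $C$ is a component of the divisor $X\cap\Lambda$ of degree $d$ on $\Lambda$. The residual divisor is zero if $\deg C=d$ and a line if $\deg C=d-1$; these are types (iii) and (ii).

Applying Bertini's theorem $n-1$ times shows that a general plane section of $X$ is integral, so type (iii) occurs. Let $d\le2n-1$. By Proposition~\ref{prop:exist}(a), $X$ contains a line $\ell$. To obtain type (ii) we need a plane through $\ell$ whose residual divisor is not a union of lines. By Section~\ref{sec:count} the lines on $X$ form a family of dimension at most $2n-d-1$, so they sweep out a locus of dimension at most $2n-d$, which is less than $n$ because $d>n$. Choose $x\in X$ on no line contained in $X$, and let $\Lambda$ be the plane spanned by $\ell$ and $x$. The divisor $X\cap\Lambda$ contains $\ell$, so its components have degree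 at most $d-1$, hence degree $1$ or $d-1$ by Lemma~\ref{lem:plane}. The component through $x$ is not a line, so it is a curve of degree $d-1$.

Finally, if $d\ge4$ and $2d\le3n+1$, Proposition~\ref{prop:exist}(b) gives smooth conics, and $2\notin\{1,d-1,d\}$.
\end{proof}

\section{Curves of degree at most $2d-6$}

\begin{proof}[Proof of Theorem~\ref{thm:large}]
Now $m\le\frac23d$ and $d\ge9$, so $4m\le3d$ and $d\ge 6$. We apply Proposition~\ref{prop:crit} with $D=2d-6$. At this degree $\pi(D,3)$ is of order $d^2$, too large to be used for all $r$, so we separate $r=3$ from $r\ge4$. By \eqref{eq:pi},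
\[
\pi(D,3)\le(d-4)^2,\qquad\pi(D,r)\le\frac{(4d-17)^2}{24}=\frac23d^2-\frac{17}3d+\frac{289}{24}\quad(r\ge4).
\]

\emph{The function $\alpha_r$.} Replacing $m$ by $\frac23d$ gives $\alpha_r(D)\ge a(r)-\pi(D,r)$ with
\[
a(r)=2d^2-6d-(r+1)\Bigl(\frac83d-6\Bigr)+r^2+3 .
\]
For $r\le\frac23d$ its derivative is at most $6-\frac43d<0$. For $r=3$,
\[
\alpha_3(D)\ge2d^2-\frac{50}3d+36-(d-4)^2=d\Bigl(d-\frac{26}3\Bigr)+20>0 .
\]
For $4\le r\le\frac23d$ we have $a(r)\ge a(\frac23d)=\frac23d^2-\frac{14}3d+9$, so $\alpha_r(D)\ge d+9-\frac{289}{24}=d-\frac{73}{24}>0$.

\emph{The function $\beta_r$.} Here $\frac D2+1=d-2$. Replacing $m$ by $\frac23d$ gives $\beta_r(D)\ge b(r)-2\pi(D,r)$ with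
\begin{align*}
b(r)&=(d-3)(2d-6)+1-(r+1)\Bigl(\frac23d-r\Bigr)-(r-2)(d-2)\\
&=2d^2-\frac{32}3d+15-\frac53dr+r^2+3r .
\end{align*}
This is decreasing for $r\le\frac56d-\frac32$, a range that contains $r\le\frac23d$ because $d\ge9$. For $r=3$,
\[
\beta_3(D)\ge2d^2-\frac{47}3d+33-2(d-4)^2=\frac d3+1>0 .
\]
For $4\le r\le\frac23d$ we have $b(r)\ge b(\frac23d)=\frac43d^2-\frac{26}3d+15$, so $\beta_r(D)\ge\frac83d+15-\frac{289}{12}=\frac83d-\frac{109}{12}>0$. In both estimates for $r\ge4$ the quadratic terms in $d$ cancel; this is where $m\le\frac23d$ is used in place of $m\le\frac34d$.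

So every curve of degree at most $2d-6$ on a general $X$ is planar. By Theorem~\ref{thm:class}, $X$ contains no plane, so a planar curve on $X$ is a component of a plane section and has degree at most $d$; the same theorem then gives its type.

For the last assertion, Bertini's theorem shows that $X\cap\mathbb{P}^3$ is a smooth irreducible surface of degree $d$ for a general $\mathbb{P}^3\subset\mathbb{P}^{n+1}$. Applied to the second Veronese embedding of this surface, it shows that $X\cap Q$ is an integral curve of degree $2d$ for a general quadric surface $Q\subset\mathbb{P}^3$. A general $Q$ is smooth, so a plane meets it in a divisor of degree $2<2d$, and $X\cap Q$ is not planar.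
\end{proof}

\begin{remark}
Nothing is asserted here about degrees from $2d-5$ to $2d-1$. The criterion cannot reach degree $2d-4$ when $d\le 2n-1$: since $\pi(2d-4,3)=(d-3)^2$, we have
\[
\beta_3(2d-4)=(d-3)(2d-4)+1-4(m-3)-(d-1)-2(d-3)^2=d+8-4m,
\]
and $d+8-4m\le 5-2m<0$ for $d\le2m-3$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{ACGH}
Arbarello, Cornalba, Griffiths and Harris, \emph{Geometry of Algebraic Curves I}.

\bibitem{CY}
Nathan Chen and David Yang, \emph{Subvarieties of low degree on general hypersurfaces}, arXiv:2510.11865 (2025).

\bibitem{Har}
Harris, Invent. Math. \textbf{84} (1986).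

\bibitem{Zar}
Zariski, Amer. J. Math. \textbf{104} (1982).

\end{thebibliography}
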